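\title{Inclusion--exclusion inequalities for negative powers of positive definite matrices}

\begin{abstract}
For positive definite $N\times N$ matrices $A_1,\dots,A_n$ and $0<r\le 1$ we study the alternating sum $\sum_i A_i^{-r}-\sum_{i<j}(A_i+A_j)^{-r}+\cdots+(-1)^{n+1}(A_1+\cdots+A_n)^{-r}$. Niculescu and Sra conjectured that it is always positive semidefinite. We determine exactly when this holds: for all $n$ if $N\le 2$, and, if $N\ge 3$, precisely for $n\le 1+2^{1+r}$. In particular the conjecture fails for $r=1$ at $N=3$, $n=6$, and for every $0<r<1$ at $N=3$, $n=5$. The counterexamples are nearly of rank one, with kernels forming planes in general position close to a common line. The $2\times2$ case rests on the linearity of the adjugate and a Gaussian integral.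
\end{abstract}

\section{The problem and the result}\label{sec:intro}

Let $\operatorname{Sym}^{++}(N,\mathbb{R})$ be the set of real symmetric positive definite $N\times N$ matrices. For symmetric $B,C$ we write $B\ge0$ if $B$ is positive semidefinite and $B\le C$ if $C-B\ge0$ (the Loewner order). Functions of a matrix are defined by the spectral calculus: if $A=\sum_k\mu_ku_ku_k^T$ with an orthonormal basis of eigenvectors $u_k$, then $f(A)=\sum_kf(\mu_k)u_ku_k^T$. Given $A_1,\dots,A_n\in\operatorname{Sym}^{++}(N,\mathbb{R})$ and a nonempty $S\subseteq[n]=\{1,\dots,n\}$, put $A_S=\sum_{i\in S}A_i$, and for $r>0$ define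
\begin{equation}\label{eq:D}
\begin{split}
D_r(A_1,\dots,A_n)&=\sum_{\emptyset\ne S\subseteq[n]}(-1)^{|S|+1}A_S^{-r}\\
&=\sum_iA_i^{-r}-\sum_{i<j}(A_i+A_j)^{-r}+\cdots+(-1)^{n+1}(A_1+\cdots+A_n)^{-r}.
\end{split}
\end{equation}
Niculescu and Sra \cite{NS} conjectured, as a noncommutative analogue of the Sendov--Zitikis theorem, that
\begin{equation}\label{eq:conj}
D_r(A_1,\dots,A_n)\ge0
\end{equation}
for all $n\ge1$, all $N\ge1$ and all $A_1,\dots,A_n\in\operatorname{Sym}^{++}(N,\mathbb{R})$, both for the inverse ($r=1$) and for every $0<r<1$.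

The scalar case shows what $D_r$ measures. Expanding a product gives, for any numbers $e_1,\dots,e_n$,
\begin{equation}\label{eq:ie}
\sum_{S\ne\emptyset}(-1)^{|S|+1}\prod_{j\in S}e_j=1-\prod_{j=1}^n(1-e_j).
\end{equation}
For $a>0$ we have $a^{-r}=\Gamma(r)^{-1}\int_0^\infty s^{r-1}e^{-sa}\,ds$, and $e^{-sa_S}=\prod_{j\in S}e^{-sa_j}$. Hence \eqref{eq:ie} with $e_j=e^{-sa_j}\in(0,1)$ yields
\begin{equation}\label{eq:scalar}
D_r(a_1,\dots,a_n)=\frac1{\Gamma(r)}\int_0^\infty s^{r-1}\Big(1-\prod_{j=1}^n(1-e^{-sa_j})\Big)ds>0 .
\end{equation}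
The bracket is the probability that the maximum $X$ of independent exponential variables with rates $a_1,\dots,a_n$ exceeds $s$. Since $\mathbb{E}X^r=\int_0^\infty rs^{r-1}\,\mathbb{P}(X>s)\,ds$, the number $\Gamma(r+1)D_r$ is the $r$-th moment of this maximum.

So \eqref{eq:conj} holds for $N=1$. It holds for commuting matrices of any size, because these are diagonal in a common orthonormal basis and \eqref{eq:scalar} applies to each diagonal entry. It holds for $n=2$ and arbitrary matrices, because $(A_1+A_2)^{-r}\le A_1^{-r}$ when $0<r\le1$ (Lemma~\ref{lem:MC}). All this suggests the answer yes. The scalar proof, however, uses $e^{-s(a+b)}=e^{-sa}e^{-sb}$, which is not available for matrices, and the true answer depends on $N$, $n$ and $r$.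

\begin{theorem}\label{thm:main}
Let $0<r\le1$, $n\ge1$, $N\ge1$.
\begin{itemize}
\item[(a)] If $N\le2$, then $D_r(A_1,\dots,A_n)\ge0$ for all $A_1,\dots,A_n\in\operatorname{Sym}^{++}(N,\mathbb{R})$.
\item[(b)] If $N\ge3$, then $D_r(A_1,\dots,A_n)\ge0$ holds for all $A_1,\dots,A_n\in\operatorname{Sym}^{++}(N,\mathbb{R})$ if and only if $n\le1+2^{1+r}$.
\end{itemize}
The same classification holds for complex Hermitian positive definite matrices.
\end{theorem}

Since $2<2^{1+r}\le4$, with $2^{1+r}\ge3$ exactly when $r\ge\log_2(3/2)$ and $2^{1+r}=4$ exactly when $r=1$, part (b) says that for $N\ge3$ the inequality \eqref{eq:conj} is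
\begin{itemize}
\item true for all $r\in(0,1]$ if $n\le3$;
\item true if and only if $r\ge\log_2(3/2)$ if $n=4$;
\item true if and only if $r=1$ if $n=5$;
\item false for every $r\in(0,1]$ if $n\ge6$.
\end{itemize}
Thus the conjecture is false: for $r=1$ and $N\ge3$ it holds if and only if $n\le5$, and for each $0<r<1$ it fails already at $N=3$, $n=5$.

The ``if'' half of (b) is Proposition~\ref{prop:few}, the ``only if'' half is Proposition~\ref{prop:counter}, and (a) follows from \eqref{eq:scalar} for $N=1$ and from Corollary~\ref{cor:two} for $N=2$. The positive results are proved for Hermitian matrices. This covers the real case, since a real symmetric $B$ satisfies $(x+iy)^*B(x+iy)=x^TBx+y^TBy$ for real $x,y$ and is therefore positive (semi)definite over $\mathbb{R}$ exactly when it is over $\mathbb{C}$. The counterexamples are real, hence Hermitian.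

\section{Few summands: monotonicity and convexity}\label{sec:few}

Without the exponential law, the natural way to control \eqref{eq:D} is to group consecutive layers and compare them in the Loewner order. This needs two order properties of $A\mapsto A^{-r}$, which we obtain from the inverse. For $0<r<1$ and $t>0$, the substitution $\lambda=tu$ and the beta integral $\int_0^\infty u^{-r}(1+u)^{-1}du=\Gamma(r)\Gamma(1-r)=\pi/\sin\pi r$ give $t^{-r}=\frac{\sin\pi r}{\pi}\int_0^\infty\lambda^{-r}(t+\lambda)^{-1}d\lambda$. Applying this to each eigenvalue of a positive definite $A$,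
\begin{equation}\label{eq:resolvent}
A^{-r}=\frac{\sin\pi r}{\pi}\int_0^\infty\lambda^{-r}(A+\lambda I)^{-1}\,d\lambda\qquad(0<r<1).
\end{equation}

\begin{lemma}\label{lem:MC}
Let $0<r\le1$ and let $A,B$ be Hermitian positive definite.
\begin{itemize}
\item[(M)] If $A\le B$, then $B^{-r}\le A^{-r}$.
\item[(C)] $(A+B)^{-r}\le2^{-1-r}(A^{-r}+B^{-r})$.
\end{itemize}
\end{lemma}

\begin{proof}
For vectors $x,y$ put $\varphi_y(A)=2\operatorname{Re}x^*y-y^*Ay$. Expanding,
\[
x^*A^{-1}x-\varphi_y(A)=(y-A^{-1}x)^*A(y-A^{-1}x)\ge0,
\]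
with equality at $y=A^{-1}x$, so $x^*A^{-1}x=\sup_y\varphi_y(A)$. If $A\le B$, then $\varphi_y(B)\le\varphi_y(A)$ for each $y$, hence $B^{-1}\le A^{-1}$. Since $\varphi_y$ is affine in $A$, we have $\varphi_y\big(\frac{A+B}2\big)=\frac12\varphi_y(A)+\frac12\varphi_y(B)\le\frac12x^*(A^{-1}+B^{-1})x$, hence $\big(\frac{A+B}2\big)^{-1}\le\frac12(A^{-1}+B^{-1})$. For $0<r<1$, apply both inequalities to $A+\lambda I$ and $B+\lambda I$, whose mean is $\frac{A+B}2+\lambda I$, and integrate against the positive weight in \eqref{eq:resolvent}. This gives (M) and $\big(\frac{A+B}2\big)^{-r}\le\frac12(A^{-r}+B^{-r})$ for all $0<r\le1$. Finally $(A+B)^{-r}=2^{-r}\big(\frac{A+B}2\big)^{-r}$.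
\end{proof}

\begin{remark}
The hypothesis $r\le1$ enters through \eqref{eq:resolvent}, whose integral diverges at $\lambda=0$ when $r\ge1$, and (M) is false for $r=2$: the matrices $P=\left(\begin{smallmatrix}2&1\\1&1\end{smallmatrix}\right)\le Q=\left(\begin{smallmatrix}3&1\\1&1\end{smallmatrix}\right)$ give $A=Q^{-1}\le B=P^{-1}$, while $A^{-2}-B^{-2}=Q^2-P^2=\left(\begin{smallmatrix}5&1\\1&0\end{smallmatrix}\right)$ has determinant $-1$.
\end{remark}

\begin{proposition}\label{prop:few}
Let $0<r\le1$ and $n\le1+2^{1+r}$. Then $D_r(A_1,\dots,A_n)\ge0$ for all Hermitian positive definite $A_1,\dots,A_n$ of any size.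
\end{proposition}

\begin{proof}
Let $L_k=\sum_{|S|=k}A_S^{-r}\ge0$, with $L_k=0$ for $k>n$. Since $2^{1+r}\le4$, we have $n\le5$, so
\[
D_r=(L_1-L_2)+(L_3-L_4)+L_5 .
\]
Sum (C) over all pairs. Each index lies in $n-1$ pairs, so
\begin{equation}\label{eq:L2}
L_2\le\frac{n-1}{2^{1+r}}\,L_1\le L_1
\end{equation}
by the hypothesis on $n$. If $n\le3$, then $L_4=0$. Let $n\in\{4,5\}$ and $|S|=4$. Each of the four triples $T\subset S$ has $A_T\le A_S$, so (M) and averaging give $A_S^{-r}\le\frac14\sum_TA_T^{-r}$. Each triple lies in $n-3$ sets of size four, so $L_4\le\frac{n-3}4L_3\le L_3$.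
\end{proof}

The proof looks wasteful, since it asks $L_1$ alone to absorb $L_2$. For scalars it is: (C) is an equality when $A=B$, so the first inequality in \eqref{eq:L2} is an equality when all $a_i$ are equal, but then $L_3$ is of the same order and comes to the rescue. The next section shows that in dimension three the first inequality in \eqref{eq:L2} can be nearly an equality along a vector $x$ while all higher layers are negligible along $x$. This is why the threshold is exact.

\section{Nearly singular matrices in dimension three}\label{sec:counter}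

\subsection{A limit that sees only kernels}
A negative power is dominated by the small eigenvalues, so for nearly singular matrices $D_r$ should depend only on how the approximate kernels intersect. Let $P_K$ denote the orthogonal projection onto a subspace $K$. Nothing in this section uses $r\le1$.

\begin{lemma}\label{lem:limit}
Let $r>0$, let $M_1,\dots,M_n\ge0$ be real symmetric with kernels $K_1,\dots,K_n$, and put $K_S=\bigcap_{i\in S}K_i$. Then for every vector $x$,
\begin{equation}\label{eq:limit}
\lim_{\varepsilon\to0^+}\varepsilon^r\,x^TD_r(M_1+\varepsilon I,\dots,M_n+\varepsilon I)\,x=\sum_{S\ne\emptyset}(-1)^{|S|+1}|S|^{-r}\,|P_{K_S}x|^2 .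
\end{equation}
\end{lemma}

\begin{proof}
Let $M_S=\sum_{i\in S}M_i$. Since $y^TM_Sy=\sum_{i\in S}|M_i^{1/2}y|^2$, we have $\ker M_S=K_S$. The term of $S$ in \eqref{eq:D} is $(M_S+|S|\varepsilon I)^{-r}$. For an eigenvalue $\mu\ge0$ of $M_S$, the number $\varepsilon^r(\mu+|S|\varepsilon)^{-r}$ equals $|S|^{-r}$ if $\mu=0$ and tends to $0$ if $\mu>0$. Hence $\varepsilon^r(M_S+|S|\varepsilon I)^{-r}\to|S|^{-r}P_{K_S}$, and $x^TP_{K_S}x=|P_{K_S}x|^2$.
\end{proof}

A counterexample to \eqref{eq:conj} is therefore produced by any subspaces $K_i$ and vector $x$ that make the right side of \eqref{eq:limit} negative. Distinct lines in $\mathbb{R}^2$ meet in $0$, so they leave only the positive terms $|S|=1$. In $\mathbb{R}^3$ take planes $K_i=v_i^\perp$, the kernels of $M_i=v_iv_i^T$. If all planes contain the unit vector $x$, the right side is the scalar $D_r(1,\dots,1)>0$. Now tilt the planes slightly into general position. Two distinct planes still meet in a line, and it is close to $x$; but three planes now meet in $0$. The alternating sum is cut off after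 its second layer, which has a minus sign.

To compute, let $x=e_3=(0,0,1)^T$ and cut with the affine plane $y_3=1$. A point $p\in\mathbb{R}^2$ stands for the line $\ell$ spanned by $(p,1)^T$, and
\begin{equation}\label{eq:angle}
|P_\ell x|^2=\frac{\big(x\cdot(p,1)\big)^2}{|(p,1)|^2}=\frac1{1+|p|^2}.
\end{equation}
Planes become lines in $\mathbb{R}^2$, and $x$ becomes the origin.

\begin{example}\label{ex:four}
Let $n=4$, $r=\frac12$, $\delta=\frac1{10}$, and take the normals $(1,0,0)$, $(0,1,0)$, $(1,1,-\delta)$, $(1,-1,-2\delta)$. The four planes appear as the lines $y_1=0$, $y_2=0$, $y_1+y_2=\delta$, $y_1-y_2=2\delta$ of Figure~\ref{fig:lines}. The six pairs meet in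
\[
(0,0),\quad(0,\delta),\quad(0,-2\delta),\quad(\delta,0),\quad(2\delta,0),\quad(\tfrac32\delta,-\tfrac12\delta).
\]
These points are distinct, so no three lines are concurrent and $K_S=0$ for $|S|\ge3$. All have $|p|^2\le4\delta^2=0.04$. By \eqref{eq:angle} and $|P_{K_i}x|\le1$, the right side of \eqref{eq:limit} is at most $4-\frac{6}{\sqrt2}\cdot\frac1{1.04}$, which is negative because $(6/\sqrt2)^2=18>17.3056=(4\cdot1.04)^2$. So \eqref{eq:conj} fails for four $3\times3$ matrices at $r=\frac12$.
\end{example}

\begin{figure}[ht]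
\centering
\begin{tikzpicture}[scale=0.95]
\draw[dashed,gray] (0,0) circle (2);
\draw (-2.4,0) -- (3,0);
\draw (0,-2.6) -- (0,2.3);
\draw (-1.2,2.2) -- (2.9,-1.9);
\draw (-0.6,-2.6) -- (3,1);
\fill (0,0) circle (0.07) (0,1) circle (0.07) (0,-2) circle (0.07) (1,0) circle (0.07) (2,0) circle (0.07) (1.5,-0.5) circle (0.07);
\node[below left] at (0,0) {$x$};
\end{tikzpicture}
\caption{Four planes through the origin of $\mathbb{R}^3$, cut by the affine plane $y_3=1$. Each pair of planes meets in a line, seen as a dot; all six dots lie within $2\delta$ (dashed circle) of the point representing $x=e_3$; no three planes share a line.}\label{fig:lines}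
\end{figure}

\subsection{The construction for all $n$}
We need $n$ lines in the plane, no two parallel and no three concurrent, shrunk toward the origin. Normals on a flattened moment curve provide them, with explicit intersection points.

\begin{proposition}\label{prop:counter}
Let $N\ge3$, $r>0$ and $n>1+2^{1+r}$. Then there are $A_1,\dots,A_n\in\operatorname{Sym}^{++}(N,\mathbb{R})$ with $D_r(A_1,\dots,A_n)\not\ge0$.
\end{proposition}

\begin{proof}
If $A_i\in\operatorname{Sym}^{++}(3,\mathbb{R})$ and $N>3$, the matrices $A_i\oplus I_{N-3}$ have partial sums $A_S\oplus|S|I_{N-3}$, so $D_r(A_1\oplus I_{N-3},\dots,A_n\oplus I_{N-3})$ is block diagonal with first block $D_r(A_1,\dots,A_n)$. It suffices to treat $N=3$.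

Fix distinct reals $t_1,\dots,t_n$. For $\delta,\varepsilon>0$ put
\begin{equation}\label{eq:constr}
v_i=(1,\,t_i,\,\delta t_i^2)^T,\qquad A_i=v_iv_i^T+\varepsilon I,\qquad x=e_3,
\end{equation}
and apply Lemma~\ref{lem:limit} with $M_i=v_iv_i^T$, $K_i=v_i^\perp$ and $\delta$ fixed.

For $|S|\ge3$: the determinant of $v_i,v_j,v_k$ is $\delta$ times the Vandermonde determinant $(t_j-t_i)(t_k-t_i)(t_k-t_j)\ne0$, so these vectors span $\mathbb{R}^3$ and $K_S=0$.

For $S=\{i,j\}$: $v_i$ and $v_j$ are independent, so $K_S$ is a line. It is spanned by $z_{ij}=(\delta t_it_j,\,-\delta(t_i+t_j),\,1)^T$, because $v_i\cdot z_{ij}=\delta t_it_j-\delta t_i(t_i+t_j)+\delta t_i^2=0$ and $z_{ij}$ is symmetric in $i,j$. By \eqref{eq:angle},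
\begin{equation}\label{eq:q}
|P_{K_S}x|^2=\frac1{1+\delta^2q_{ij}},\qquad q_{ij}=t_i^2t_j^2+(t_i+t_j)^2 .
\end{equation}

For $|S|=1$: $|P_{K_S}x|^2\le1$. Therefore
\[
\lim_{\varepsilon\to0^+}\varepsilon^r\,x^TD_r(A_1,\dots,A_n)\,x\le n-2^{-r}\sum_{i<j}\frac1{1+\delta^2q_{ij}} .
\]
As $\delta\to0$ the right side tends to $n-2^{-r}\binom n2=n\big(1-\frac{n-1}{2^{1+r}}\big)$, which is negative by hypothesis. Fix $\delta$ so small that the right side is negative, and then $\varepsilon$ so small that $x^TD_rx<0$.
\end{proof}

The order of the limits matters. At $\delta=0$ the vector $x$ is an eigenvector of every $A_i$ with eigenvalue $\varepsilon$, and $x^TD_rx=D_r(\varepsilon,\dots,\varepsilon)>0$. The next example shows the scales at work: for $r=1$ the first two layers have size $\varepsilon^{-1}$, the remaining positive layers are bounded by a multiple of $\delta^{-2}$, and we take $\varepsilon$ much smaller than $\delta^2$.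

\subsection{Six rational matrices for the inverse}

\begin{example}\label{ex:six}
Let $r=1$, $N=3$, $n=6$, and in \eqref{eq:constr} take $(t_i)=(-2,-1,0,1,2,3)$, $\delta=\frac1{25}$, $\varepsilon=10^{-5}$. We bound $x^TD_1x$ layer by layer.

\emph{Singles.} Since $A_i\ge\varepsilon I$, each term is at most $1/\varepsilon$, and the six terms add up to at most $6/\varepsilon$.

\emph{Pairs.} The unit vector $z=z_{ij}/|z_{ij}|$ is an eigenvector of $A_i+A_j$ with eigenvalue $2\varepsilon$. Keeping only this term in the spectral expansion and using \eqref{eq:q},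
\[
x^T(A_i+A_j)^{-1}x\ge\frac{(x\cdot z)^2}{2\varepsilon}=\frac1{2\varepsilon(1+\delta^2q_{ij})}.
\]
Here $|t_it_j|\le6$ and $|t_i+t_j|\le5$, so $q_{ij}\le61$ and $1+\delta^2q_{ij}\le\frac{686}{625}$. The $15$ pairs add up to at least $\frac{15}{2\varepsilon}\cdot\frac{625}{686}=\frac{9375}{1372\,\varepsilon}\ge\frac{6.83}\varepsilon$.

\emph{Triples.} Let $V$ be the invertible matrix with columns $v_i$, $i\in T$. Then $A_T\ge VV^T$, so (M) gives $x^TA_T^{-1}x\le x^T(VV^T)^{-1}x=|y|^2$ with $y=V^{-1}x$. The equation $Vy=e_3$ reads $\sum y_i=\sum y_it_i=0$, $\delta\sum y_it_i^2=1$. Let $w_i=\prod_{j\in T,\,j\ne i}(t_i-t_j)^{-1}$. By Lagrange interpolation at the three nodes, $\sum_{i\in T}p(t_i)w_i$ is the coefficient of $t^2$ in any polynomial $p$ of degree at most two; taking $p=1,t,t^2$ shows $y=\delta^{-1}w$. If the consecutive gaps between the nodes are $g,h\ge1$, then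
\[
|y|^2=\delta^{-2}\Big(\frac1{g^2(g+h)^2}+\frac1{g^2h^2}+\frac1{h^2(g+h)^2}\Big)\le\delta^{-2}\Big(\frac14+1+\frac14\Big)=\frac32\,\delta^{-2}.
\]
The $20$ triples add up to at most $30\,\delta^{-2}$.

\emph{Larger sets.} A set $S$ of size five contains a triple $T$, and $A_S^{-1}\le A_T^{-1}$ by (M); the six such sets add up to at most $9\,\delta^{-2}$. Sets of size four and six enter with a minus sign and may be dropped.

Altogether
\[
x^TD_1x\le\frac{6-6.83}{\varepsilon}+39\,\delta^{-2}=-83000+24375<0 .
\]
\end{example}

\section{Two-by-two matrices}\label{sec:two}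

For $N=2$ and large $n$ the hypothesis behind \eqref{eq:L2} is gone, so we return to the scalar proof. It needs a representation of $A^{-1}$ as an integral of exponentials that turn sums of matrices into products of numbers. The function $A\mapsto e^{-z^*Az}$, for a fixed vector $z$, has this property, and it represents the reciprocal of the determinant: for Hermitian positive definite $A$ of size $N$,
\begin{equation}\label{eq:gauss}
\frac1{\det A}=\pi^{-N}\int_{\mathbb{C}^N}e^{-z^*Az}\,dz ,
\end{equation}
with Lebesgue measure on $\mathbb{C}^N\cong\mathbb{R}^{2N}$. Indeed, a unitary change of variables diagonalizes $A$, and $\int_{\mathbb{C}}e^{-\mu|w|^2}dw=\pi/\mu$ in polar coordinates. (Integration over $\mathbb{R}^N$ would produce $(\det A)^{-1/2}$; this is why complex vectors appear even for real matrices.) To pass from the determinant to the inverse, write $A^{-1}=\operatorname{adj}(A)/\det A$. The entries of the adjugate are polynomials of degree $N-1$, and for $N=2$,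
\[
\operatorname{adj}\begin{pmatrix}a&b\\c&d\end{pmatrix}=\begin{pmatrix}d&-b\\-c&a\end{pmatrix},\qquad\text{that is,}\qquad\operatorname{adj}(A)=(\operatorname{tr}A)I-A .
\]
This map is \emph{linear}, it fixes $I$, and $\operatorname{adj}(A)=(\det A)A^{-1}$ is positive definite when $A$ is.

Two matrices show the mechanism. With $e_1=e^{-z^*A_1z}$ and $e_2=e^{-z^*A_2z}$, the integrand representing $A_1^{-1}+A_2^{-1}-(A_1+A_2)^{-1}$ is
\begin{multline*}
\operatorname{adj}(A_1)e_1+\operatorname{adj}(A_2)e_2-\big(\operatorname{adj}(A_1)+\operatorname{adj}(A_2)\big)e_1e_2\\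
=\operatorname{adj}(A_1)\,e_1(1-e_2)+\operatorname{adj}(A_2)\,e_2(1-e_1)\ge0 .
\end{multline*}
Linearity lets us collect the terms by the matrix coefficient $\operatorname{adj}(A_i)$, and the scalar factor that remains is nonnegative. For general $n$ we use an extension of \eqref{eq:ie}: for $R\subseteq[n]$, writing $S=R\cup T$ with $T\subseteq[n]\setminus R$ and expanding $\prod_{j\notin R}(1-e_j)=\sum_T(-1)^{|T|}\prod_{j\in T}e_j$,
\begin{equation}\label{eq:ieR}
\sum_{S\supseteq R}(-1)^{|S|+1}\prod_{j\in S}e_j=(-1)^{|R|+1}\prod_{i\in R}e_i\prod_{j\notin R}(1-e_j).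
\end{equation}

One more point needs care. To reach $r<1$ through \eqref{eq:resolvent} we must handle $(A_S+\lambda I)^{-1}$, and $A_S+\lambda I$ is not the sum of the matrices $A_i+\lambda I$, $i\in S$. So the case $r<1$ is not a formal consequence of the case $r=1$, and we carry the shift $\lambda$ through the computation.

\begin{proposition}\label{prop:two}
Let $A_1,\dots,A_n$ be Hermitian positive definite $2\times2$ matrices, let $\lambda\ge0$, and put $e_i=e_i(z)=e^{-z^*A_iz}$. Then
\begin{multline}\label{eq:key}
\sum_{S\ne\emptyset}(-1)^{|S|+1}(A_S+\lambda I)^{-1}\\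
=\pi^{-2}\int_{\mathbb{C}^2}e^{-\lambda|z|^2}\Big[\sum_{i=1}^n\operatorname{adj}(A_i)\,e_i\prod_{j\ne i}(1-e_j)+\lambda\Big(1-\prod_{j=1}^n(1-e_j)\Big)I\Big]dz,
\end{multline}
and this matrix is positive definite.
\end{proposition}

\begin{proof}
By linearity, $\operatorname{adj}(A_S+\lambda I)=\sum_{i\in S}\operatorname{adj}(A_i)+\lambda I$, and $e^{-z^*(A_S+\lambda I)z}=e^{-\lambda|z|^2}\prod_{j\in S}e_j$. So \eqref{eq:gauss} gives, for each nonempty $S$, the convergent integral
\[
(A_S+\lambda I)^{-1}=\pi^{-2}\int_{\mathbb{C}^2}e^{-\lambda|z|^2}\Big(\sum_{i\in S}\operatorname{adj}(A_i)+\lambda I\Big)\prod_{j\in S}e_j\,dz .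
\]
Take the alternating sum over $S$ under the integral. The coefficient of $\operatorname{adj}(A_i)$ is $\sum_{S\ni i}(-1)^{|S|+1}\prod_{j\in S}e_j$, which equals $e_i\prod_{j\ne i}(1-e_j)$ by \eqref{eq:ieR} with $R=\{i\}$. The coefficient of $\lambda I$ is $1-\prod_j(1-e_j)$ by \eqref{eq:ie}. This proves \eqref{eq:key}. For $z\ne0$ every $e_j$ lies in $(0,1)$, so the first sum in the bracket is positive definite and the second term is positive semidefinite. Hence the integral is positive definite.
\end{proof}

Superposing shifts gives the inequality for a whole class of functions at once.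

\begin{corollary}\label{cor:two}
Let $f(t)=\alpha+\int_{[0,\infty)}(t+\lambda)^{-1}d\nu(\lambda)$, where $\alpha\ge0$ and $\nu\ge0$ is a measure for which the integral is finite for every $t>0$. Then for every $n$ and all Hermitian positive definite $2\times2$ matrices $A_1,\dots,A_n$,
\[
\sum_{S\ne\emptyset}(-1)^{|S|+1}f(A_S)\ge0 .
\]
In particular $D_r(A_1,\dots,A_n)\ge0$ for $0<r\le1$.
\end{corollary}

\begin{proof}
By the spectral calculus $f(A_S)=\alpha I+\int(A_S+\lambda I)^{-1}d\nu(\lambda)$, and the integral converges because it does so for each eigenvalue of $A_S$. The constant contributes $\alpha\sum_{S\ne\emptyset}(-1)^{|S|+1}I=\alpha I\ge0$, by \eqref{eq:ie} with all $e_j=1$. The rest is the integral of \eqref{eq:key} against $\nu$, hence positive semidefinite. The function $t^{-1}$ corresponds to $\alpha=0$ and the unit mass at $\lambda=0$; by \eqref{eq:resolvent}, $t^{-r}$ with $0<r<1$ corresponds to $\alpha=0$ and $d\nu=\frac{\sin\pi r}\pi\lambda^{-r}d\lambda$.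
\end{proof}

This completes the proof of Theorem~\ref{thm:main}.

\begin{remark}
The same computation shows where dimension three differs. There the adjugate is quadratic, so $\beta(A,B)=\operatorname{adj}(A+B)-\operatorname{adj}(A)-\operatorname{adj}(B)$ is bilinear and $\operatorname{adj}(A_S)=\sum_{i\in S}\operatorname{adj}(A_i)+\sum_{i<j\text{ in }S}\beta(A_i,A_j)$. By \eqref{eq:ieR} with $R=\{i,j\}$, the coefficient of $\beta(A_i,A_j)$ in the integrand for $D_1$ is $-e_ie_j\prod_{k\ne i,j}(1-e_k)\le0$. For rank-one matrices $\operatorname{adj}(vv^T)=0$, whereas the Cauchy--Binet formula for the $2\times2$ minors gives $\beta(vv^T,ww^T)=(v\times w)(v\times w)^T\ge0$. The vector $v\times w$ spans the line $v^\perp\cap w^\perp$, which is the source of the negative terms in Section~\ref{sec:counter}.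
\end{remark}

\begin{thebibliography}{1}
\bibitem{NS} Constantin P. Niculescu and Suvrit Sra, \emph{The Hornich-Hlawka functional inequality for functions with positive differences}, arXiv:2301.08342 (2023).
\end{thebibliography}
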